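\title{Every countable quasi-planar graph is an iterated string graph}

\begin{abstract}
A cover-intersection-graph of a graph $G$ is the intersection graph of a family of connected subgraphs that covers all vertices and edges of $G$. We show that every countable graph that is quasi-isometric to a planar graph, and in particular every finite graph, arises from a planar graph by taking cover-intersection-graphs finitely many times, without subdividing edges. The number of steps is bounded in terms of the quasi-isometry constants alone. For countable graphs of radius at most $r$ we show that $2r$ steps suffice, and that for every $r\ge 1$ some finite graph of radius at most $r$ needs that many. The method is to unfold the given graph into a planar graph and to fold it back, each round of folding being realized by two steps.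
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs in this paper are simple and connected, they may be infinite, and they carry their graph metric $d$. The word \emph{countable} includes \emph{finite}. A graph is \emph{planar} if it can be drawn in the plane with vertices as distinct points and edges as arcs that meet only in common ends; for infinite graphs nothing is required about accumulation points.

A \emph{cover} of a graph $G$ is a set $\mathcal U$ of nonempty connected subgraphs of $G$ such that every vertex and every edge of $G$ lies in some member of $\mathcal U$. The \emph{cover-intersection-graph} defined by $\mathcal U$ has vertex set $\mathcal U$, and two distinct members are adjacent if and only if they share a vertex. We call the passage from $G$ to one of its cover-intersection-graphs an \emph{operation}, and we say that $H$ is \emph{obtained from $G$ by $n$ operations} if there are graphs $G=G_0,G_1,\dots,G_n\cong H$ such that each $G_{i+1}$ is a cover-intersection-graph of $G_i$. A \emph{string graph} is a graph obtained from a planar graph by one operation, and an \emph{iterated string graph} is a graph obtained from a planar graph by finitely many operations.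

A single operation already leaves the class of planar graphs: covering a star with $n$ edges by its edges gives the complete graph $K_n$. It does not reach everything, though: the graph obtained from $K_5$ by subdividing every edge once is not a string graph (Example~\ref{ex:K5}). It is then natural to ask how far repeated operations reach.

There is a ceiling, and it is a condition of coarse geometry. For $M\ge1$ and $A\ge0$, a map $\varphi\colon V(H)\to V(Q_0)$ is an \emph{$(M,A)$-quasi-isometric embedding} of $H$ into $Q_0$ if
\begin{equation}\label{eq:qi}
\tfrac1M\,d_H(u,v)-A\;\le\; d_{Q_0}(\varphi(u),\varphi(v))\;\le\; M\,d_H(u,v)+A\qquad\text{for all }u,v\in V(H).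
\end{equation}
It is a \emph{quasi-isometry} if moreover all vertices of $Q_0$ lie within bounded distance of its image. Being quasi-isometric is a symmetric relation, up to a change of constants. A graph is \emph{quasi-planar} if it is quasi-isometric to a planar graph, that is, if it looks planar when distances are known only up to a bounded factor and a bounded additive error. Every finite graph $H$ is quasi-planar, because the constant map to a single vertex satisfies \eqref{eq:qi} with $M=1$ and $A$ the diameter of $H$. The following known characterization is the background of our question.

\begin{theorem}[known]\label{thm:known}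
A graph is quasi-planar if and only if it can be obtained from a planar graph by iterating, a bounded number of times, the following two steps: \textup{(a)} subdividing each edge into a path of bounded length, and \textup{(b)} taking a cover-intersection-graph.
\end{theorem}

So every iterated string graph is quasi-planar, and the question is whether step (a) can be dispensed with. It was posed by Georgakopoulos and Molinari \cite{GM}: \emph{is every countable quasi-planar graph an iterated string graph? In particular, is every finite graph an iterated string graph?}

There is a reason to doubt it. A subdivision multiplies distances, while an operation increases them by at most one (Lemma~\ref{lem:pull}(c)). Let $J_r$ be the graph obtained from $K_5$ by replacing every edge with a path of length $4r$. It arises from a star by one step (b) followed by one step (a), yet it cannot be obtained from a planar graph by fewer than $2r$ operations (Section~\ref{sec:lower}). Hence a subdivision cannot be traded for a number of operations that is independent of its length, and in an infinite graph nonplanar pieces may have to be produced in infinitely many places at once. Nevertheless the answer is yes.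

\begin{theorem}\label{thm:main}
Let $H$ be a countable graph with an $(M,A)$-quasi-isometric embedding $\varphi$ into a planar graph $Q_0$. Then $H$ is obtained from a planar graph by at most $3N$ operations, where
\[
c=\lfloor M+A\rfloor,\quad a=\lfloor MA\rfloor,\quad \ell=\lfloor M(2c+1+A)\rfloor,\quad J=a+1,\quad N=J+a+\ell c(J+1).
\]
\end{theorem}

\begin{corollary}\label{cor:equiv}
For a countable graph $G$ the following are equivalent: \textup{(1)} $G$ is quasi-planar; \textup{(2)} $G$ has a quasi-isometric embedding into a planar graph; \textup{(3)} $G$ is an iterated string graph. In particular, every finite graph is an iterated string graph.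
\end{corollary}

\begin{proof}
A quasi-isometry is a quasi-isometric embedding, so (1) implies (2). Theorem~\ref{thm:main} gives (2)$\Rightarrow$(3), and (3)$\Rightarrow$(1) is Theorem~\ref{thm:known} for a sequence of steps in which (a) does not occur.
\end{proof}

For graphs of bounded radius the number of operations can be determined exactly. A graph has \emph{radius at most $r$} if some vertex is within distance $r$ of all vertices; every finite graph has this property for a suitable $r$.

\begin{theorem}\label{thm:radius}
Every countable graph of radius at most $r$ is obtained from a planar graph by at most $2r$ operations. For every $r\ge1$ there is a finite graph of radius at most $r$ that cannot be obtained from a planar graph by fewer than $2r$ operations.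
\end{theorem}

Thus no fixed number of operations suffices, even for finite graphs. A graph of radius at most $r$ has diameter at most $2r$ and is therefore $(1,2r)$-quasi-isometric to a point. So the bound in Theorem~\ref{thm:main} has to depend on the constants of the embedding, and it depends on nothing else.

The upper bounds rest on one idea. We take a planar graph $P$ that maps onto $H$ and contains many copies of each vertex of $H$, and we recover $H$ by identifying the copies. Two operations can identify, simultaneously all over the graph, vertices that have a common neighbor (Section~\ref{sec:merge}). Repeating this identifies the two ends of every short walk whose image in $H$ retraces itself (Section~\ref{sec:fold}). It remains to design $P$ so that all copies of a vertex are linked by such walks. For bounded radius, $P$ is a bouquet of cycles and paths (Section~\ref{sec:radius}); in general, bouquets are attached at all vertices of a planar skeleton taken from $Q_0$ (Section~\ref{sec:main}). The lower bound follows a $K_5$ minor backward through the operations (Section~\ref{sec:lower}).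

A graph with at most two vertices is planar and needs no operation. \emph{In Sections~\ref{sec:merge}--\ref{sec:main} the target graph $H$ therefore has at least three vertices.}

\section{Two operations merge vertices at distance two}\label{sec:merge}

For a partition $\mathcal Y$ of $V(X)$, the \emph{quotient} $X/\mathcal Y$ is the simple graph on $\mathcal Y$ in which distinct classes $Y,Z$ are adjacent if and only if some edge of $X$ joins $Y$ to $Z$. We want to produce quotients by operations. A first attempt is to represent $Y$ by the subgraph formed by all edges that meet $Y$. These subgraphs cover $X$, but two of them intersect as soon as the two classes have a common neighbor, which creates too many adjacencies. The remedy is to make the edges of $X$ into vertices first, so that the representatives intersect in edges of $X$ only. Recall that the \emph{line graph} $L(X)$ has vertex set $E(X)$, two edges being adjacent if they share an end.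

\begin{lemma}\label{lem:merge}
Let $X$ be a graph and let $\mathcal Y$ be a partition of $V(X)$ into at least three classes. Suppose that any two vertices of a class $Y$ are linked by a finite sequence of vertices of $Y$ in which consecutive terms are at distance at most $2$ in $X$. Then $X/\mathcal Y$ is obtained from $X$ by two operations.
\end{lemma}

\begin{proof}
Since $X$ is connected and has at least three vertices, every vertex is incident with an edge. So the edges of $X$, each regarded as a subgraph $K_2$, form a cover of $X$, and its intersection graph is $L(X)$. This is the first operation.

For $Y\in\mathcal Y$ let $E(Y)$ be the set of edges of $X$ with at least one end in $Y$, and let $U_Y$ be the subgraph of $L(X)$ induced on $E(Y)$. Write $[x]$ for the class of $x$, and let the \emph{star} of $x$ be the nonempty set of edges at $x$; its elements are pairwise adjacent in $L(X)$.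

\emph{Each $U_Y$ is connected.} The set $E(Y)$ is the union of the stars of the vertices of $Y$. If $y,y'\in Y$ are adjacent, their stars share the edge $yy'$. If they have a common neighbor $z$, then $yz$ and $y'z$ are adjacent in $L(X)$. In both cases the two stars lie in one component of $U_Y$, and the linking sequences put all stars of $Y$ into one component.

\emph{The $U_Y$ cover $L(X)$.} The vertex $xy$ of $L(X)$ lies in $U_{[x]}$. An edge $ef$ of $L(X)$, where $e$ and $f$ share the end $x$, lies in the induced subgraph $U_{[x]}$.

\emph{Intersections.} For $Y\ne Z$, an edge lies in $E(Y)\cap E(Z)$ if and only if it has one end in $Y$ and the other in $Z$. So $U_Y$ and $U_Z$ share a vertex if and only if $Y$ and $Z$ are adjacent in $X/\mathcal Y$.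

\emph{The $U_Y$ are distinct.} Suppose that $E(Y)=E(Z)$ with $Y\ne Z$. Then every edge that meets $Y\cup Z$ joins $Y$ to $Z$, so no edge leaves $Y\cup Z$. As $X$ is connected, $V(X)=Y\cup Z$, contrary to $|\mathcal Y|\ge3$.

Hence $Y\mapsto U_Y$ is an isomorphism from $X/\mathcal Y$ onto a cover-intersection-graph of $L(X)$.
\end{proof}

Both hypotheses are needed for this construction. If $X$ is the path $y\,z\,y'$ with classes $\{y,y'\}$ and $\{z\}$, the two subgraphs $U_Y$ coincide. If $Y$ consists of the two ends of a path $X$ of length $3$, then $E(Y)$ consists of two disjoint edges and $U_Y$ is disconnected.

The lemma already settles radius $1$, and this case shows the whole method.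

\begin{example}\label{ex:cone}
Let $H$ be a finite graph with a vertex $o$ adjacent to all other vertices. Let $P$ consist of a vertex $o$, a pendant edge $o\,v_*$ for each vertex $v\ne o$ of $H$, and a triangle $o\,u_e\,v_e$ for each edge $e=uv$ of $H$ that is not incident with $o$. These pieces share only $o$, so $P$ is planar. For $H=K_5$ it consists of four pendant edges and six triangles. Let $Y_v$ be the set of copies $v_*,v_e$ of $v$, and let $\mathcal Y$ consist of $\{o\}$ and the sets $Y_v$. Any two copies of $v$ have the common neighbor $o$, so Lemma~\ref{lem:merge} applies. In $L(P)$, the subgraph $U_{\{o\}}$ is the clique of all edges at $o$. The subgraph $U_{Y_v}$ consists of the edges $o\,v_*$ and $o\,v_e$, which form a clique and also belong to $U_{\{o\}}$, and of the edges $u_ev_e$, each adjacent to $o\,v_e$. Two subgraphs $U_{Y_u}$ and $U_{Y_v}$ can share only an edge $u_ev_e$, and this edge exists exactly when $uv\in E(H)$. So the second operation yields $H$.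
\end{example}

\section{Folding}\label{sec:fold}

Suppose that we imitate Example~\ref{ex:cone} for a graph of radius $2$, in which $v$ is reached from $o$ by a path $o\,u\,v$. Two copies $v',v''$ of $v$ now lie at the ends of paths $o\,u'v'$ and $o\,u''v''$ and have no common neighbor. After $u'$ and $u''$ have been merged they do have one, and a second application of Lemma~\ref{lem:merge} merges them. This section organizes such repeated merging.

A \emph{homomorphism} $\pi\colon P\to H$ is a map $V(P)\to V(H)$ that sends adjacent vertices to adjacent vertices; it maps walks to walks of the same length. We call it an \emph{unfolding} of $H$ if it is surjective on vertices and on edges. An unfolding that is injective on vertices is an isomorphism: it is bijective on vertices, it sends edges to edges, and every edge of $H$ is the image of an edge.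

Given an unfolding $\pi\colon P\to H$, let $\sim$ be the equivalence relation on $V(P)$ generated by the pairs $x,x'$ with $\pi(x)=\pi(x')$ that have a common neighbor. Let $P'$ be the quotient of $P$ by the partition into $\sim$-classes. The map $\pi$ is constant on each class, so it induces a map $\pi'\colon V(P')\to V(H)$, which we call the \emph{fold} of $\pi$.

\begin{lemma}\label{lem:fold}
The quotient map $P\to P'$ is a homomorphism, $\pi'\colon P'\to H$ is an unfolding, and $P'$ is obtained from $P$ by two operations.
\end{lemma}

\begin{proof}
If $xy\in E(P)$, then $\pi(x)\neq\pi(y)$ because $H$ has no loops. So $x$ and $y$ lie in different classes, and these are adjacent in $P'$. Thus the quotient map is a homomorphism, and $P'$ is connected. Every edge of $P'$ comes from an edge $xy$ of $P$, and $\pi'$ maps it to the edge $\pi(x)\pi(y)$; so $\pi'$ is a homomorphism. It is surjective on vertices and edges because $\pi$ factors through it. Two vertices in one class are linked by a sequence in that class in which consecutive terms have a common neighbor, and there are at least $|V(H)|\ge3$ classes. Lemma~\ref{lem:merge} applies.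
\end{proof}

Starting from an unfolding $\pi\colon P\to H$, put $X_0=P$ and $\pi_0=\pi$, and let $\pi_{i+1}\colon X_{i+1}\to H$ be the fold of $\pi_i\colon X_i\to H$. By Lemma~\ref{lem:fold}, $X_k$ is obtained from $P$ by $2k$ operations. We record the consequence that will be used:
\begin{equation}\label{eq:goal}
\begin{minipage}{0.85\textwidth}
if any two vertices of $P$ with the same image in $H$ have the same image in $X_k$, then $X_k\cong H$, and $H$ is obtained from $P$ by $2k$ operations.
\end{minipage}
\end{equation}

Which vertices does folding identify? For a walk $\alpha$ let $|\alpha|$ be its length and $\alpha^{-1}$ its reverse, and write $\alpha\beta$ for the concatenation when $\alpha$ ends where $\beta$ starts. A \emph{backtrack} is a subwalk of the form $(u,v,u)$, and \emph{deleting} it means replacing it by $(u)$. A walk \emph{reduces} to another if the second arises from the first by deleting backtracks one after the other, possibly none. A walk is \emph{collapsible} if it reduces to a walk of length $0$. Reduction is transitive, and if $\eta$ reduces to $\eta'$ then $\xi\eta\zeta$ reduces to $\xi\eta'\zeta$. The walk $\alpha\alpha^{-1}$ is collapsible, by repeatedly deleting the backtrack in its middle. Consequently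
\begin{equation}\label{eq:cancel}
\xi\,\alpha\alpha^{-1}\zeta\ \text{ reduces to }\ \xi\zeta .
\end{equation}

\begin{lemma}\label{lem:collapse}
Let $\pi\colon P\to H$ be an unfolding and let $(x_0,\dots,x_m)$ be a walk in $P$ whose image $(\pi(x_0),\dots,\pi(x_m))$ is collapsible. Then $x_0$ and $x_m$ have the same image in $X_k$ for every $k\ge m/2$.
\end{lemma}

\begin{proof}
We use induction on $m$, for all unfoldings of $H$ at once. For $m=0$ there is nothing to prove. Let $m>0$ and consider the first deletion in a reduction of the image to length $0$. It occurs at a position $i$ with $\pi(x_{i-1})=\pi(x_{i+1})$, and it leaves a collapsible walk $\rho$ of length $m-2$. The vertices $x_{i-1}$ and $x_{i+1}$ have the common neighbor $x_i$, so their images $\bar x_{i-1},\bar x_{i+1}$ in $X_1$ are equal. Since the quotient map is a homomorphism, $(\bar x_0,\dots,\bar x_{i-1},\bar x_{i+2},\dots,\bar x_m)$ is a walk in $X_1$ from $\bar x_0$ to $\bar x_m$, and $\pi_1$ maps it to $\rho$. Let $k\ge m/2$; then $k\geq1$ and $k-1\ge(m-2)/2$. Folding $\pi_1$ a further $k-1$ times gives $X_k$, so by induction $\bar x_0$ and $\bar x_m$ have the same image in $X_k$.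
\end{proof}

Folding does not identify all vertices in a fiber by itself. If $P$ is a path $x_0x_1x_2x_3$ mapped once around a triangle, then $x_0$ and $x_3$ are the only distinct vertices with the same image, they have no common neighbor, and $X_k=P$ for all $k$. The cycles of $H$ have to be put into $P$ from the start, and this must be done without destroying planarity.

\section{Graphs of bounded radius}\label{sec:radius}

Cycles can be added at no cost to planarity if each is attached at a single vertex.

\begin{lemma}\label{lem:planar}
Let $S$ be a countable planar graph, and let $P$ be obtained from $S$ by attaching countably many finite paths and cycles, each of which has exactly one vertex in $S$, its other vertices being new and not shared with other attached pieces. Then $P$ is planar.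
\end{lemma}

\begin{proof}
A finite subgraph of $P$ is contained in the union of a finite subgraph $S'$ of $S$ and finitely many pieces attached at vertices of $S'$. Draw $S'$ in the plane and add these pieces one at a time, each inside a face incident with its vertex of attachment. So every finite subgraph of $P$ is planar. Subdivisions of $K_5$ and $K_{3,3}$ are finite and not planar, so $P$ contains none. By a theorem of Dirac and Schuster \cite{DS}, a countable graph that contains no subdivision of $K_5$ or $K_{3,3}$ is planar.
\end{proof}

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:radius}]
Let all vertices of $H$ be within distance $r$ of $o$. Let $T$ be a breadth-first spanning tree rooted at $o$, that is, a spanning tree in which the path $\theta_v$ from $o$ to any vertex $v$ has length $d_H(o,v)\le r$. An initial segment of $\theta_w$ that ends at $v$ is the path $\theta_v$. Every neighbor $v$ of $o$ has $|\theta_v|=1$, so all edges at $o$ belong to $T$.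

Let $P$ be obtained from a single vertex $\tilde o$, mapped to $o$, by attaching
\begin{itemize}
\item for each $v\neq o$, a path of length $|\theta_v|$ starting at $\tilde o$, mapped to $H$ along $\theta_v$;
\item for each edge $uv\notin E(T)$, with its ends taken in a fixed order, a cycle through $\tilde o$ mapped to $H$ along the closed walk $\theta_u\,(u,v)\,\theta_v^{-1}$. Here $u,v\ne o$, so the length is at least $3$ and this is a cycle in a simple graph.
\end{itemize}
For $r=1$ this is the graph of Example~\ref{ex:cone}. By Lemma~\ref{lem:planar}, $P$ is planar. The resulting homomorphism $\pi\colon P\to H$ is an unfolding: an edge of $T$ is the last edge of some $\theta_v$, an edge outside $T$ lies on its own cycle, and surjectivity on vertices follows because every vertex of $H$ is incident with an edge.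

For every vertex $y$ of $P$ there is a walk in $P$ from $\tilde o$ to $y$ with image $\theta_{\pi(y)}$. Indeed, on the path attached for $w$, the segment from $\tilde o$ to $y$ maps to an initial segment of $\theta_w$. On the cycle attached for $uv$, a vertex at position at most $|\theta_u|$ is reached from $\tilde o$ by going forward, with image an initial segment of $\theta_u$, and any other vertex is reached by going backward, with image an initial segment of $\theta_v$.

Hence two vertices $y,y'$ with $\pi(y)=\pi(y')=v$ are joined, through $\tilde o$, by a walk with image $\theta_v^{-1}\theta_v$. This image is collapsible and has length at most $2r$. By Lemma~\ref{lem:collapse}, $y$ and $y'$ have the same image in $X_r$, and by \eqref{eq:goal} the graph $H$ is obtained from $P$ by $2r$ operations.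
\end{proof}

\section{Graphs that embed in a planar graph}\label{sec:main}

We prove Theorem~\ref{thm:main}. If $H$ has infinite radius, a single base point fails, because the walks that link two copies of a vertex have unbounded length and no finite number of folds is enough. We need base points near every vertex of $H$, joined to each other in a planar way such that base points close in $H$ are close in $P$. The embedding into $Q_0$ provides exactly this.

Since $M\ge1$ we have $c\ge1$ and $\ell\ge3$, and therefore
\begin{equation}\label{eq:N}
N=2a+1+\ell c\,(a+2)\;\ge\;2a+1+2\ell,\qquad\text{so}\qquad \ell\le N/2\quad\text{and}\quad 2a+2\le N .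
\end{equation}

\subsection{The skeleton}

If $uv\in E(H)$, the upper bound in \eqref{eq:qi} gives $d_{Q_0}(\varphi(u),\varphi(v))\le M+A$, hence at most $c$ since distances are integers. For each edge $uv$ of $H$ fix a path of length at most $c$ in $Q_0$ from $\varphi(u)$ to $\varphi(v)$, possibly a single vertex, and let $Q\subseteq Q_0$ be the union of these paths. Then $Q$ is countable, planar and connected, it contains $\varphi(V(H))$, and concatenating the chosen paths shows that
\begin{equation}\label{eq:walk}
d_Q(\varphi(u),\varphi(v))\le cj\qquad\text{if $H$ has a walk of length $j$ from $u$ to $v$.}
\end{equation}
We pass from $Q_0$ to $Q$ because every vertex of $Q$ is near the image of $\varphi$; this is why $\varphi$ need not be coarsely onto.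

Next we map $Q$ back to $H$. For $q\in V(Q)$ choose $h_q\in V(H)$ as follows. If $q\in\varphi(V(H))$, take $h_q$ with $\varphi(h_q)=q$. Otherwise $q$ lies on the path chosen for some edge $uv$, and we take $h_q=u$. In both cases
\begin{equation}\label{eq:near}
d_Q(q,\varphi(h_q))\le c .
\end{equation}
The lower bound in \eqref{eq:qi} is used twice, to control this map.

First, $\varphi$ need not be injective, so $h_{\varphi(v)}$ may differ from $v$. But $\varphi(h_{\varphi(v)})=\varphi(v)$, so $\frac1M d_H(h_{\varphi(v)},v)-A\le0$. For each $v\in V(H)$ fix a shortest path $\delta_v$ from $h_{\varphi(v)}$ to $v$; then $|\delta_v|\le a$.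

Second, $q\mapsto h_q$ need not be a homomorphism. If $qq'\in E(Q)$, then \eqref{eq:near} gives $d_{Q_0}(\varphi(h_q),\varphi(h_{q'}))\le2c+1$, hence $d_H(h_q,h_{q'})\le M(2c+1+A)$. So for each edge $qq'$ of $Q$, with its ends taken in a fixed order, there is a walk $\sigma_{qq'}$ in $H$ from $h_q$ to $h_{q'}$ with $1\le|\sigma_{qq'}|\le\ell$: a shortest path if $h_q\ne h_{q'}$, and a backtrack $(h_q,u,h_q)$ of length $2$ otherwise.

Let $S$ be obtained from $Q$ by replacing each edge $qq'$ with a path of length $|\sigma_{qq'}|$, and define a homomorphism $\pi\colon S\to H$ by $q\mapsto h_q$ and by $\sigma_{qq'}$ along the path that replaces $qq'$. The \emph{skeleton} $S$ is a subdivision of $Q$, so it is countable and planar, and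
\begin{equation}\label{eq:skel}
d_S(q,q')\le \ell\, d_Q(q,q')\qquad(q,q'\in V(Q)).
\end{equation}
This subdivision is part of the description of the planar graph that we start from; it is not a step of the process.

\subsection{Petals}

The skeleton may miss edges of $H$, and it does not carry the short cycles of $H$, which is where $H$ can fail to be planar. We attach these at every base point. Let $q\in V(Q)$ and let $\omega=(w_0,\dots,w_m)$ be a closed walk in $H$ with $w_0=w_m=h_q$ and $2\le m\le N$. If $m\ge3$, attach at $q$ a new cycle $q=z_0,z_1,\dots,z_{m-1},z_m=q$ and put $\pi(z_i)=w_i$. If $m=2$, attach a single new vertex $z_1$ adjacent to $q$ and put $\pi(z_1)=w_1$. We call these pieces \emph{petals}. Let $P$ be the resulting graph, with the homomorphism $\pi\colon P\to H$. There are countably many petals, since $Q$ and $H$ are countable, so $P$ is planar by Lemma~\ref{lem:planar}. As $H$ has no closed walks of length $1$, the petals give the following lifting property: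
\begin{equation}\label{eq:lift}
\begin{minipage}{0.85\textwidth}
for every $q\in V(Q)$ and every closed walk $\omega$ at $h_q$ with $|\omega|\le N$ there is a closed walk $\tilde\omega$ at $q$ in $P$ with $\pi(\tilde\omega)=\omega$.
\end{minipage}
\end{equation}
For $|\omega|=0$ take $\tilde\omega=(q)$, for $|\omega|=2$ take $(q,z_1,q)$, and otherwise go once around the petal.

The map $\pi$ is an unfolding. For an edge $uv$ of $H$, the closed walk $\delta_u\,(u,v,u)\,\delta_u^{-1}$ at $h_{\varphi(u)}$ has length at most $2a+2\le N$, so by \eqref{eq:lift} the edge $uv$ is the image of an edge of $P$; surjectivity on vertices follows.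

Let $k=\lfloor 3N/2\rfloor$, and write $y\equiv y'$ if $y,y'\in V(P)$ have the same image in $X_k$. This is an equivalence relation. By \eqref{eq:goal} it suffices to prove that $\pi(y)=\pi(y')$ implies $y\equiv y'$, for then $H$ is obtained from $P$ by $2k\le3N$ operations.

\subsection{Addresses and change of base point}

In Section~\ref{sec:radius} each vertex of $P$ was described by the image of a walk that leads to it from the base point. We do the same here. An \emph{address} is a pair $(q,\alpha)$ with $q\in V(Q)$ and $\alpha$ a walk in $H$ starting at $h_q$; it is \emph{short} if $|\alpha|\le N/2$. A vertex $y$ of $P$ \emph{has} the address $(q,\alpha)$ if some walk in $P$ from $q$ to $y$ has image $\alpha$. In that case $\alpha$ ends at $\pi(y)$.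

\begin{lemma}\label{lem:address}
Every vertex of $P$ has a short address, and every short address is the address of some vertex of $P$.
\end{lemma}

\begin{proof}
For the first statement it suffices to find a walk of length at most $N/2$ from a vertex of $Q$ to the given vertex $y$. If $y$ lies on a petal, which has length at most $N$, take the shorter way from its base point. If $y$ lies in $S$, it is at distance at most $\ell\le N/2$ from a vertex of $Q$, by \eqref{eq:N}. For the second statement, lift the closed walk $\alpha\alpha^{-1}$ by \eqref{eq:lift} and take the vertex reached after $|\alpha|$ steps.
\end{proof}

To compare vertices with addresses at different base points $q$ and $q'$ we have to travel from $q$ to $q'$ along a walk $\beta$ in the skeleton. We have no control over the route that its image takes in $H$, so the walk from $y$ through $q$ and $q'$ to $y'$ need not have a collapsible image. A petal at $q$ repairs this: it runs along the route $\gamma$ that we want and returns along the reverse of the image of $\beta$, which then cancels (Figure~\ref{fig:transfer}).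

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\fill (0,0) circle (2pt) node[below right]{$q$};
\fill (5,0) circle (2pt) node[below left]{$q'$};
\fill (-2,-1) circle (2pt) node[left]{$y$};
\fill (7,-1) circle (2pt) node[right]{$y'$};
\draw[thick,->] (-2,-1) -- (-1,-0.5) node[below right]{$\alpha^{-1}$};
\draw[thick] (-1,-0.5) -- (0,0);
\draw[thick] (0,0) .. controls (-2,2.5) and (2,2.5) .. (0,0);
\draw[thick,->] (-0.05,1.875) -- (0.05,1.875) node[above]{$\gamma\hat\beta^{-1}$};
\draw[thick,->] (0,0) -- (2.5,0) node[above]{$\hat\beta$};
\draw[thick] (2.5,0) -- (5,0);
\draw[thick,->] (5,0) -- (6,-0.5) node[above right]{$\alpha'$};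
\draw[thick] (6,-0.5) -- (7,-1);
\end{tikzpicture}
\caption{A walk in the planar graph $P$ from $y$ to $y'$: back to the base point $q$, once around a petal, along the skeleton to the base point $q'$, and out to $y'$. Each part is labeled by its image in $H$. The petal replaces the uncontrolled route $\hat\beta$ by the prescribed route $\gamma$, and the total image $\alpha^{-1}\gamma\hat\beta^{-1}\hat\beta\alpha'$ collapses when $\gamma\alpha'$ reduces to $\alpha$.}
\label{fig:transfer}
\end{figure}

\begin{lemma}\label{lem:transfer}
Let $y,y'\in V(P)$ have short addresses $(q,\alpha)$ and $(q',\alpha')$. Let $\gamma$ be a walk in $H$ from $h_q$ to $h_{q'}$ such that $\gamma\alpha'$ reduces to $\alpha$ and $|\gamma|+d_S(q,q')\le N$. Then $y\equiv y'$.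
\end{lemma}

\begin{proof}
Let $\beta$ be a shortest path in $S$ from $q$ to $q'$ and let $\hat\beta=\pi(\beta)$, a walk from $h_q$ to $h_{q'}$. Then $\omega=\gamma\hat\beta^{-1}$ is a closed walk at $h_q$ with $|\omega|=|\gamma|+|\beta|\le N$. Consider the walk in $P$ that goes from $y$ to $q$ with image $\alpha^{-1}$, follows the lift $\tilde\omega$ from \eqref{eq:lift}, follows $\beta$ to $q'$, and goes from $q'$ to $y'$ with image $\alpha'$. Its image is $\alpha^{-1}\gamma\hat\beta^{-1}\hat\beta\alpha'$. By \eqref{eq:cancel} this reduces to $\alpha^{-1}\gamma\alpha'$, which reduces to $\alpha^{-1}\alpha$ by hypothesis; so the image is collapsible. The length $m$ of the walk is at most $\frac N2+N+N+\frac N2=3N$, and it is even because each deletion removes two steps. Hence $m/2\le k$, and Lemma~\ref{lem:collapse} gives $y\equiv y'$.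
\end{proof}

\subsection{Shortening addresses}

For each $v\in V(H)$ the address $(\varphi(v),\delta_v)$ is short, since $a\le N/2$ by \eqref{eq:N}. By Lemma~\ref{lem:address} we can fix a vertex $y_v$ of $P$ with this address. We want $y\equiv y_v$ for every $y\in\pi^{-1}(v)$.

One would like to apply Lemma~\ref{lem:transfer} once, with $\gamma=\alpha\delta_v^{-1}$. If $|\alpha|=s$, our bounds give $|\gamma|+d_S(q,\varphi(v))\le s+a+\ell c(s+1)$, which exceeds $N$ when $s$ is about $N/2$, as $\ell c\ge3$. Longer petals do not help, since they contain vertices with longer addresses. The way out is that $\equiv$ is transitive: a chain of identifications, however long, takes place in the same graph $X_k$ and costs no further folds. So we move the base point along $\alpha$ by only $J$ steps at a time. Each move removes $J$ steps from the address and adds the correction $\delta$ of length at most $a$, and $J=a+1$ is chosen so that this is a net gain. The number $N$ is then the petal length that one move requires.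

\begin{lemma}\label{lem:shorten}
Every vertex $y$ of $P$ satisfies $y\equiv y_{\pi(y)}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:address} it suffices to show, by induction on $s$, that a vertex $y$ with a short address $(q,\alpha)$, where $\alpha=(a_0,\dots,a_s)$ ends at $a_s=v$, satisfies $y\equiv y_v$. Let $t=\min(s,J)$ and split $\alpha=\alpha_1\alpha_2$ with $\alpha_1=(a_0,\dots,a_t)$ and $\alpha_2=(a_t,\dots,a_s)$. Put
\[
q'=\varphi(a_t),\qquad \delta=\delta_{a_t},\qquad \gamma=\alpha_1\delta^{-1},\qquad \alpha'=\delta\alpha_2 .
\]
Since $\delta$ runs from $h_{q'}$ to $a_t$, the walk $\gamma$ runs from $h_q=a_0$ to $h_{q'}$, and $(q',\alpha')$ is an address with $\alpha'$ ending at $v$. By \eqref{eq:cancel}, $\gamma\alpha'=\alpha_1\delta^{-1}\delta\alpha_2$ reduces to $\alpha$. By \eqref{eq:near} and \eqref{eq:walk},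
\[
d_Q(q,q')\le d_Q(q,\varphi(a_0))+d_Q(\varphi(a_0),\varphi(a_t))\le c+ct\le c(J+1),
\]
and together with \eqref{eq:skel} and $|\gamma|\le J+a$ this gives $|\gamma|+d_S(q,q')\le J+a+\ell c(J+1)=N$. So Lemma~\ref{lem:transfer} applies to $y$ and any vertex with address $(q',\alpha')$, provided this address is short.

If $s\le J$, then $t=s$ and $(q',\alpha')=(\varphi(v),\delta_v)$, the short address of $y_v$; hence $y\equiv y_v$. If $s>J$, then $|\alpha'|\le a+s-J=s-1$. So $(q',\alpha')$ is short, some vertex $y'$ has this address by Lemma~\ref{lem:address}, and $y\equiv y'$. By induction $y'\equiv y_v$.
\end{proof}

By Lemma~\ref{lem:shorten}, vertices $y,y'$ with $\pi(y)=\pi(y')=v$ satisfy $y\equiv y_v\equiv y'$. This completes the proof of Theorem~\ref{thm:main}.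

\begin{remark}\label{rem:uncountable}
Countability enters Sections~\ref{sec:radius} and~\ref{sec:main} only in Lemma~\ref{lem:planar}, in the passage from ``all finite subgraphs are planar'' to ``planar''. If \emph{planar} is taken to mean that all finite subgraphs are planar, then Theorem~\ref{thm:main} and the upper bound in Theorem~\ref{thm:radius} hold, with the same proofs, for graphs of any cardinality.
\end{remark}

\section{The lower bound}\label{sec:lower}

To show that a graph needs many operations we find in it a nonplanar configuration that survives when operations are undone. Connected sets and intersections survive. Disjointness does not, since the subgraphs that represent two adjacent vertices overlap; but sets that are far apart lose only one unit of distance per operation.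

Call a set of vertices \emph{connected} if it is nonempty and induces a connected subgraph, and let $d(W,W')$ be the least distance between a vertex of $W$ and a vertex of $W'$. Let $G'$ be a cover-intersection-graph of $G$, and write $U_w$ for the subgraph of $G$ that the vertex $w$ of $G'$ stands for. For nonempty $W\subseteq V(G')$ put $W^\downarrow=\bigcup_{w\in W}V(U_w)\subseteq V(G)$.

\begin{lemma}\label{lem:pull}
Let $W,W'\subseteq V(G')$ be nonempty.
\begin{itemize}
\item[(a)] If $W$ is connected in $G'$, then $W^\downarrow$ is connected in $G$.
\item[(b)] If $W\cap W'\ne\emptyset$, then $W^\downarrow\cap W'^\downarrow\ne\emptyset$.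
\item[(c)] $d_{G'}(W,W')\le d_G(W^\downarrow,W'^\downarrow)+1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Each $U_w$ is connected, and $U_w,U_{w'}$ intersect when $w,w'$ are adjacent; follow a path inside $W$. (b) Both sets contain the nonempty set $V(U_w)$ for $w\in W\cap W'$. (c) Let $x_0\dots x_t$ be a shortest path from $W^\downarrow$ to $W'^\downarrow$, with $x_0\in U_w$, $x_t\in U_{w'}$, $w\in W$, $w'\in W'$. For $1\le j\le t$ choose $w_j$ such that $U_{w_j}$ contains the edge $x_{j-1}x_j$, and put $w_0=w$, $w_{t+1}=w'$. Then $x_j\in U_{w_j}\cap U_{w_{j+1}}$ for $0\le j\le t$, so consecutive terms of $w_0,\dots,w_{t+1}$ are equal or adjacent, and $d_{G'}(w,w')\le t+1$.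
\end{proof}

Part (c) is where it matters that a cover contains every edge: the family of all single vertices covers the vertices of $G$, and no two of its members intersect.

For $t\ge1$, a \emph{$t$-separated $K_5$-pattern} in a graph $G$ consists of connected sets $B_i$ $(1\le i\le5)$ and $D_{ij}$ $(1\le i<j\le5)$ such that $D_{ij}$ meets $B_i$ and $B_j$, while the following pairs are at distance at least $t$: $B_i$ and $B_j$ for $i\neq j$; $D_{ij}$ and $D_{kl}$ for $\{i,j\}\ne\{k,l\}$; and $D_{ij}$ and $B_k$ for $k\notin\{i,j\}$. For $t=1$ this says that these pairs are disjoint. Recall that a graph has a \emph{$K_5$ minor} if it contains five pairwise disjoint connected sets with an edge between any two of them, and that a finite planar graph has no $K_5$ minor.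

\begin{proposition}\label{prop:pattern}
A graph with a $t$-separated $K_5$-pattern cannot be obtained from a planar graph by fewer than $t$ operations. In particular, a graph with a $1$-separated $K_5$-pattern is not planar.
\end{proposition}

\begin{proof}
First let $G$ have a $1$-separated pattern. For $i<j$ let $R_{ij}$ be a shortest path from $B_i$ to $B_j$ in the subgraph induced on $D_{ij}$; it exists because $D_{ij}$ is connected and meets both sets. It has positive length because $B_i\cap B_j=\emptyset$. It has no inner vertex in $B_i\cup B_j$ because it is shortest, and no vertex in another $B_k$ because $D_{ij}\cap B_k=\emptyset$. The ten paths are pairwise disjoint. In the subgraph induced on $B_i$ choose a finite tree $T_i$ that contains the four path ends lying in $B_i$. Let $F$ be the union of the trees and the paths, and let $V_i$ consist of $V(T_i)$ and the inner vertices of the paths $R_{ij}$ with $j>i$. The sets $V_i$ are pairwise disjoint and connected in $F$, and for $i<j$ the last edge of $R_{ij}$ joins $V_i$ to $V_j$. So the finite subgraph $F$ has a $K_5$ minor, and $G$ is not planar.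

By Lemma~\ref{lem:pull}, if $G'$ is a cover-intersection-graph of $G$ and has a $t$-separated pattern with $t\ge2$, then applying ${}^\downarrow$ to all fifteen sets gives a $(t-1)$-separated pattern in $G$. If a graph with a $t$-separated pattern is obtained from $P$ by $n\le t-1$ operations, then $n$ such steps give a $(t-n)$-separated pattern in $P$. It is also $1$-separated, so $P$ is not planar.
\end{proof}

\begin{example}\label{ex:K5}
Let $H$ be obtained from $K_5$ by subdividing each edge once, with branch vertices $b_i$ and subdividing vertices $d_{ij}$. If $H$ is a cover-intersection-graph of $G$, then the sets $B_i=V(U_{b_i})$ and $D_{ij}=V(U_{d_{ij}})$ form a $1$-separated pattern in $G$, because two of them intersect exactly when the corresponding vertices of $H$ are adjacent. So $G$ is not planar, and $H$ is not a string graph.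
\end{example}

Now let $J_r$ be $K_5$ with every edge replaced by a path $R_{ij}$ of length $4r$ between the branch vertices $b_i$ and $b_j$. Let $B_i$ be the set of vertices at distance at most $r$ from $b_i$ in $J_r$, and let $D_{ij}$ be the set of vertices of $R_{ij}$ at positions $r,r+1,\dots,3r$, counted from $b_i$. These sets are connected, and $D_{ij}$ meets $B_i$ at position $r$ and $B_j$ at position $3r$. They form a $2r$-separated pattern in $J_r$:
\begin{itemize}
\item $d(b_i,b_j)=4r$, so $d(B_i,B_j)\ge4r-r-r=2r$ by the triangle inequality;
\item a path from $D_{ij}$ to $D_{kl}$ begins with at least $r$ edges of $R_{ij}$, to reach $b_i$ or $b_j$, and ends with at least $r$ edges of $R_{kl}$, so its length is at least $2r$;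
\item for $k\notin\{i,j\}$ a path from $D_{ij}$ to $b_k$ passes through $b_i$ or $b_j$ and has length at least $r+4r$, so $d(D_{ij},B_k)\ge4r$.
\end{itemize}
By Proposition~\ref{prop:pattern}, $J_r$ needs at least $2r$ operations, as claimed in the introduction. Its radius, however, is larger than $r$. We lower the radius by adding a center, joined to $J_r$ by paths that are long enough to create no shortcut of length below $2r$.

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:radius}]
Let $H_r$ consist of $J_r$, a new vertex $o$, and for each $x\in V(J_r)$ a path of length $r$ from $o$ to $x$, called a \emph{leg}; the legs share only $o$, and their inner vertices are new. Every vertex of $H_r$ lies on a leg, so $H_r$ is a finite graph of radius at most $r$. Consider a path in $H_r$ between two vertices of $J_r$ that does not stay in $J_r$. It enters some leg at its end in $J_r$. Inner vertices of legs have degree $2$, so the path runs along the whole leg to $o$, and it can return to $J_r$ only along another whole leg. Its length is therefore at least $2r$, and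
\[
d_{H_r}(x,y)\ge\min\bigl(d_{J_r}(x,y),\,2r\bigr)\qquad(x,y\in V(J_r)).
\]
Hence the sets $B_i$ and $D_{ij}$ still form a $2r$-separated pattern in $H_r$, and by Proposition~\ref{prop:pattern} the graph $H_r$ cannot be obtained from a planar graph by fewer than $2r$ operations.
\end{proof}

The two bounds meet for a visible reason. Two vertices of a graph of radius $r$ are at distance at most $2r$, so no pattern in such a graph is separated by more than $2r$; the graph $H_r$ attains this value, and $r$ folds, at two operations each, use up exactly that much.

\begin{thebibliography}{9}

\bibitem{DS}
G.~A. Dirac and S.~Schuster, \emph{A theorem of Kuratowski}, Indag. Math. 16 (1954) 343--348.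

\bibitem{GM}
Agelos Georgakopoulos and Chiara Molinari, \emph{Quasi-isometries, contractions, and intersection graphs}, arXiv:2608.10164 (2026).

\end{thebibliography}
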